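# Rainbow copies of $K_4$ and the product of the color counts

## 1. The guess $H\le\left(\prod C_i\right)^{1/3}$, and graphs where it is an equality

Let $\Gamma$ be a finite simple graph whose edges are colored with the six colors $1,\dots,6$, one color per edge. Write $c(e)$ for the color of the edge $e$ and $C_i$ for the number of edges of color $i$. A copy of $K_4$ in $\Gamma$ is **rainbow** if its six edges have six distinct colors. Let $H$ be the number of rainbow copies of $K_4$, and put
$$g=\Big(\prod_{i=1}^6 C_i\Big)^{1/3}.$$
The question, taken from József Balogh, Peter Bradshaw, Ramon I. Garcia, Bernard Lidický, "Density of rainbow triangles and properly colored $K_4$'s", arXiv:2511.21061 (2025), is whether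
$$H\le g\qquad\text{for every }\Gamma. \tag{1}$$

The first guess is yes. One reason is a known fact about a restricted count. A *pattern* is a fixed bijection between the six edges of $K_4$ and the six colors. If $H'$ is the number of copies of $K_4$ in $\Gamma$ carrying one fixed pattern, then $H'\le g$. Question (1) asks whether all patterns may be counted at once at the same price. (None of the proofs below uses this fact.)

Let us test the guess by hand.

*One rainbow $K_4$.* Here $H=1$ and all $C_i=1$, so $g=1$: equality.

*Blow-ups.* To **blow up** a colored graph, replace each vertex $v$ by a set of $m_v$ independent vertices, and replace each edge $uv$ by all $m_um_v$ edges between the two sets, in the color of $uv$. Blow up one rainbow $K_4$ with multiplicities $m_1,\dots,m_4$. A $K_4$ in the blow-up has one vertex in each class, so $H=m_1m_2m_3m_4$. The color of the edge $ij$ now occurs $m_im_j$ times, and each $m_i$ appears in three of the six products, so $\prod C_i=(m_1m_2m_3m_4)^3$. We get equality for every choice of multiplicities. For instance, $(2,1,1,1)$ gives $H=2$ on five vertices, $(3,1,1,1)$ gives $H=3$ on six vertices with product $27$, and $(2,2,1,1)$ gives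 $H=4$ on six vertices with product $4\cdot2^4\cdot1=64=4^3$.

*Any graph with $H\le 2$.* If $H=0$ there is nothing to prove. If $H=1$, every color occurs, so $g\ge1$. If $H=2$, the two copies have different vertex sets, so they have at most three common vertices and at most three common edges. Each copy has exactly one edge of each color. Hence for at least three colors the two copies use different edges, so at least three of the $C_i$ are $\ge2$, the others are $\ge1$, and $g^3\ge8=H^3$.

So the guess survives, often with equality. Can one prove it by adding up the known bound over all patterns? There are $6!=720$ bijections. The group $S_4$ permutes them by relabeling vertices, and no nonidentity permutation fixes a bijection, because it moves some edge. So there are $720/24=30$ patterns, and adding gives only $H\le 30g$. The argument stops because each of the 30 bounds uses up every color class completely, and nothing says how different patterns share the same edges. All the equality cases so far use a single pattern, so a graph that mixes patterns is the one to try.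

## 2. Two clusters and a $4\times4$ Latin square

Take disjoint four-element sets $A$ and $B$ and the complete graph on $A\sqcup B$. Give every edge inside $A$ color 1 and every edge inside $B$ color 2. The $16$ cross edges $ab$ form a $4\times4$ array, which we fill with the colors $3,4,5,6$ as a Latin square (each color once in every row and column). Whatever the square,
$$C_1=C_2=6,\qquad C_3=\dots=C_6=4,\qquad \prod_i C_i=36\cdot 256=9216 .$$
A $K_4$ with three or more vertices in $A$ repeats color 1, and one with three or more in $B$ repeats color 2. So a rainbow $K_4$ has the form $\{a,a',b,b'\}$ with $a,a'\in A$ and $b,b'\in B$, and it is rainbow exactly when the $2\times2$ subarray with rows $a,a'$ and columns $b,b'$ has four distinct entries. There are $6\cdot6=36$ such subarrays. Since $20^3=8000<9216<9261=21^3$, the guess fails as soon as at least $21$ of them have distinct entries.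

*The cyclic square does not do it.* Let $A$, $B$ and the colors be copies of $\mathbb Z/4$ and color $ab$ with $a+b$. If the rows differ by $s$ and the columns by $t$, the entries are $x,x+s,x+t,x+s+t$ with $s,t\ne0$. They are distinct iff $s\ne\pm t$. There are $4$ pairs of rows with difference $\pm1$ and $2$ with difference $2$, and likewise for columns. One of the differences must be $\pm1$ and the other $2$, which gives $4\cdot2+2\cdot4=16$ rainbow $K_4$'s, too few. Part of the loss is that both $t=s$ and $t=-s$ are forbidden. In a group where $s=-s$ always, these are one condition.

**Theorem 1.** *There is a colored $K_8$ with $H=(3/2)^{1/3}g>g$, and a colored $K_7$ with $H=12$ and $g^3=1458<12^3$. Blow-ups give arbitrarily large graphs with $H=(3/2)^{1/3}g$. In particular (1) is false.*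

**Step 1: eight vertices.** Use the construction above with $A$ and $B$ two disjoint copies of $\mathbb F_2^2$. Identify the colors $3,4,5,6$ with the elements of $\mathbb F_2^2$ and color $ab$ with $a+b$. For $\{a,a',b,b'\}$ put
$$s=a+a'\ne0,\qquad t=b+b'\ne0,\qquad x=a+b .$$
The cross edges $ab,a'b,ab',a'b'$ have colors $x,\ x+s,\ x+t,\ x+s+t$. The pairwise differences are $s$, $t$ and $s+t$, so the colors are distinct iff $s\ne t$. There are $3\cdot2=6$ ordered pairs $(s,t)$ of distinct nonzero elements. For each, there are two edges $aa'$ with sum $s$ and two edges $bb'$ with sum $t$. Hence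
$$H=6\cdot2\cdot2=24,\qquad H^3=13824=\tfrac32\cdot9216=\tfrac32\,g^3 .$$

**Step 2: seven vertices.** The aim is to lose a vertex and keep the violation. Delete the vertex $0$ of $A$. Then $C_1=3$, $C_2=6$, and each of the colors $3,\dots,6$ loses one edge, so $C_3=\dots=C_6=3$ and $\prod_i C_i=18\cdot81=1458$. Among the three nonzero elements of $\mathbb F_2^2$, the sum of two is the third. So the three edges $aa'$ have the three different nonzero sums $s$. Each is completed by the $2\cdot2=4$ edges $bb'$ with $t\ne s$. So $H=12$ and $12^3=1728>1458$.

**Step 3: large graphs.** Blow up the $K_8$ with all multiplicities equal to $m$. A $K_4$ uses four different classes, so $H=24m^4$. Each $C_i$ is multiplied by $m^2$, so $g$ is multiplied by $(m^{12})^{1/3}=m^4$, and $H/g$ does not change. $\blacksquare$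

The $K_8$ really mixes patterns. Up to exchanging the two rows and exchanging the two columns, we may put color $3$ in the top left corner of the $2\times2$ array. The rest of the array is then determined by $(s,t)$, and different $(s,t)$ give different patterns. So six patterns occur, four times each. Each is far below $g\approx20.97$, but the total $24$ is above it.

Two questions remain. Is seven vertices the smallest possible? And what constant $\kappa$ makes $H\le\kappa g$ true for every $\Gamma$? (If $g=0$, some color is absent and $H=0$, so this is a question about the ratio $H/g$.) The results are as follows.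

**Theorem 2.** *$H\le g$ holds for every $\Gamma$ with at most $6$ vertices. So $7$ is the least number of vertices of a counterexample.*

**Theorem 3.** *$H\le\frac54\,g$ for every $\Gamma$. Hence the best constant $\kappa$ in $H\le\kappa g$ satisfies $1.1447\approx(3/2)^{1/3}\le\kappa\le5/4$.*

**Theorem 4.** *Let $V(\Gamma)=A\sqcup B$, and let $F$ be the number of rainbow $K_4$'s whose color-$1$ edge lies in $A$ and whose color-$2$ edge lies in $B$. Then $F^3\le\frac32\prod_iC_i$, and $\frac32$ is sharp.*

The exact value of $\kappa$ is not determined here.

## 3. Five vertices hold at most two rainbow $K_4$'s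

Theorems 2 and 3 rest on one local fact.

**Lemma 5.** *Any five vertices contain at most two rainbow $K_4$'s.*

*Proof.* Suppose three of the five 4-subsets span rainbow $K_4$'s. Call the vertices they omit $1,2,3$ respectively, and the remaining two vertices $4,5$. All three copies contain the edge $45$: they are $\{4,5,v,w\}$ for the three choices of $v\ne w$ in $\{1,2,3\}$. For $v\in\{1,2,3\}$ let
$$t(v)=\{c(4v),c(5v)\}.$$
In the rainbow copy $\{4,5,v,w\}$ the colors $c(45),c(4v),c(5v),c(4w),c(5w)$ are all different. Hence $t(v)$ and $t(w)$ are disjoint 2-sets avoiding $c(45)$. So $t(1),t(2),t(3)$ are three pairwise disjoint 2-subsets of a set of five colors, which is impossible. $\square$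

Two copies can occur: double one vertex of a rainbow $K_4$.

## 4. Six vertices: a graph of complements

Now we prove Theorem 2. Adding isolated vertices changes neither $H$ nor the $C_i$, so let $|V|=6$. The cases $H\le2$ were done in Section 1, so let $H\ge3$. If every $C_i\ge2$, then $\prod C_i\ge 64=4^3$, which is enough for $H\le4$ and not for more. So we need to bound $H$ and to know how the rainbow copies overlap. On six vertices the complement of a $K_4$ is a pair, so the family of rainbow copies is itself a graph.

**Step 1: encode the copies as a graph $L$.** Let $L$ be the graph on $V$ whose edges, called *labels*, are the complements $V\setminus K$ of the rainbow copies $K$ (identified with their vertex sets). The degree of $v$ in $L$ is the number of rainbow copies avoiding $v$, that is, contained in the five vertices $V\setminus\{v\}$. By Lemma 5, $L$ has maximum degree at most $2$, so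
$$H=|E(L)|\le6 .$$
Every component of $L$ is a path $P_k$ on $k$ vertices ($P_1$ allowed) or a cycle $C_k$. A path has one more vertex than edges and a cycle has equally many, so the number of path components is $6-H$.

*Example.* Triple one vertex of a rainbow $K_4$. The three copies are complementary to the three pairs among the tripled vertices, so $L=C_3+3P_1$.

**Step 2: weigh the pairs.** For a pair $xy$ let $K(xy)$ be the number of rainbow copies containing both $x$ and $y$. These correspond to the labels disjoint from $\{x,y\}$, so
$$K(xy)=H-\deg_Lx-\deg_Ly+[xy\in E(L)], \tag{2}$$
where the bracket is $1$ if $xy$ is a label and $0$ otherwise.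

**Step 3: reduce to a partition problem.** A pair with $K(e)>0$ is an edge of $\Gamma$ and has a color. Every rainbow copy has exactly one edge of each color, so for each color the values $K(e)$ of its edges add up to $H$. Thus the pairs with $K(e)>0$ split into six groups, one per color, each with sum of values $H$. Let $n_i$ be the number of pairs in group $i$. Then $C_i\ge n_i$, so it is enough to show
$$\prod_i n_i\ge H^3 .$$
By (2), the list of values depends only on $L$. Write $3^5$ in such a list for "the value $3$ occurs five times".

**Step 4: $H=6$ (need $216$).** All degrees are $2$. By (2) the $6$ labels have value $6-4+1=3$ and the other $9$ pairs have value $2$. A group with $p$ threes and $q$ twos has $3p+2q=6$, so $(p,q)=(2,0)$ or $(0,3)$. The six threes fill three groups of size $2$ and the nine twos fill three groups of size $3$. The product is $2^3\cdot3^3=216=6^3$.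

**Step 5: $H=5$ (need $125$).** There is exactly one path component $P_k$, and the other $6-k$ vertices lie on cycles of length at least $3$. So $6-k\in\{0,3,4,5\}$, and $L$ is one of $C_5+P_1$, $C_4+P_2$, $C_3+P_3$, $P_6$.

* $C_5+P_1$. The five labels have value $5-4+1=2$, the five other pairs on the cycle have value $5-4=1$, and the five pairs containing the isolated vertex have value $5-2=3$. The list is $3^5,2^5,1^5$. A group has sum $5$, so it contains at most one $3$, and exactly five groups contain a $3$. Let $p$ of them be $3+2$ and $5-p$ of them be $3+1+1$. The last group gets the remaining $5-p$ twos and $5-2(5-p)=2p-5$ ones. So $2p-5\ge0$ and $p\in\{3,4,5\}$. The last group has size $(5-p)+(2p-5)=p$, and $\prod n_i=2^p\,3^{5-p}\,p$, which is $216$, $192$, $160$ for $p=3,4,5$. All exceed $125$.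
* $C_4+P_2$. The four labels on the cycle have value $5-4+1=2$, the two diagonals have value $5-4=1$, the label $P_2$ has value $5-2+1=4$, and the eight pairs between the two components have value $5-3=2$. The list is $4^1,2^{12},1^2$. Six groups with odd sum $5$ would each need an odd value, but there are only two odd values. So this $L$ does not occur.
* $C_3+P_3$. The three labels on the triangle have value $2$. The two labels of the path have value $5-3+1=3$, and the pair of its two ends has value $5-2=3$. A triangle vertex with an end has value $5-3=2$ (six pairs), and a triangle vertex with the middle vertex has value $5-4=1$ (three pairs). The list is $3^3,2^9,1^3$. There are six odd values and each of the six groups needs at least one, so each contains exactly one. The groups are $3+2$ (three times) and $1+2+2$ (three times), and the product is $2^3\cdot3^3=216$.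
* $P_6$. The two end labels have value $5-3+1=3$, and the pair of the two ends has value $5-2=3$. The three inner labels have value $5-4+1=2$, and the six nonadjacent pairs of an end and an inner vertex have value $5-3=2$. The three nonadjacent pairs of inner vertices have value $5-4=1$. The list is again $3^3,2^9,1^3$, and as before the product is $216$.

**Step 6: $H=4$ (need $64$).** If all $n_i\ge2$, the product is at least $64$. Suppose some $n_i=1$. Then some pair $xy$ has $K(xy)=4=H$, so by (2) $\deg x+\deg y=[xy\in E(L)]$. If $xy$ is a label, both degrees are at least $1$ and the equation fails. So $x$ and $y$ both have degree $0$. The four labels lie on the other four vertices with maximum degree $2$, so those vertices all have degree $2$ and $L=C_4+2P_1$. The pair of isolated vertices has value $4$, the eight pairs joining an isolated vertex to the cycle have value $4-2=2$, the four labels have value $4-4+1=1$, and the two diagonals have value $0$. The positive values are $4^1,2^8,1^4$. The value $4$ is a group by itself. The other five groups have sum $4$. Let $\alpha,\beta,\gamma$ of them be of the types $2+2$, $2+1+1$, $1+1+1+1$. Counting twos and ones,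
$$2\alpha+\beta=8,\qquad 2\beta+4\gamma=4 .$$
The second equation gives $(\beta,\gamma)=(2,0)$ or $(0,1)$, so $(\alpha,\beta,\gamma)=(3,2,0)$ or $(4,0,1)$. The products are $1\cdot2^3\cdot3^2=72$ and $1\cdot2^4\cdot4=64$.

**Step 7: $H=3$ (need $27$).** If all $n_i\ge2$, the product is at least $64$. Otherwise some pair has value $3=H$, and as in Step 6 both its vertices are isolated in $L$. The three labels lie on the other four vertices with maximum degree $2$, which leaves $L=P_4+2P_1$ or $L=C_3+3P_1$ (the star has a vertex of degree $3$).

* $P_4+2P_1$. Let the path be $v_1v_2v_3v_4$. On it, $v_1v_2$ and $v_3v_4$ have value $3-3+1=1$, $v_1v_4$ has value $3-2=1$, $v_2v_3$ has value $3-4+1=0$, and $v_1v_3$ and $v_2v_4$ have value $0$. The isolated pair has value $3$. An isolated vertex with $v_1$ or $v_4$ has value $2$ (four pairs), and with $v_2$ or $v_3$ value $1$ (four pairs). The positive values are $3^1,2^4,1^7$. The value $3$ is a group by itself. The other five groups have sum $3$ and contain at most one $2$ each, so they are $2+1$ (four times) and $1+1+1$ (once). The product is $2^4\cdot3=48$.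
* $C_3+3P_1$. The three labels have value $3-4+1=0$, the three pairs of isolated vertices have value $3$, and the nine pairs between have value $3-2=1$. The groups are $\{3\}$ three times and $1+1+1$ three times. The product is $27$.

So $\prod n_i\ge H^3$ in every case. With the $K_7$ of Theorem 1, seven is the least number of vertices of a counterexample. $\blacksquare$

## 5. Entropy, and Gibbs' inequality on a restricted support

From now on $\log=\log_2$ and all random variables take finitely many values. The *entropy* of $X$ is $\operatorname{Ent}(X)=-\sum_x\Pr[X=x]\log\Pr[X=x]$, and $\operatorname{Ent}(X\mid Y)$ is the average over $y$ of the entropy of the law of $X$ given $Y=y$. We use these textbook facts: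

* $\operatorname{Ent}(X)\le\log n$ if $X$ takes at most $n$ values, with equality if $X$ is uniform on $n$ values;
* the chain rule $\operatorname{Ent}(X,Y)=\operatorname{Ent}(Y)+\operatorname{Ent}(X\mid Y)$;
* conditioning on more does not increase entropy: $\operatorname{Ent}(X\mid Y,Z)\le\operatorname{Ent}(X\mid Y)$.

**Gibbs' inequality.** *Let $X$ take values in a finite set $S$, and let $q\ge0$ be a function on $S$ that is positive on the support of $X$. With $q(S)=\sum_{s\in S}q(s)$,*
$$\operatorname{Ent}(X)\le-\mathbb E\log q(X)+\log q(S). \tag{3}$$

*Proof.* Let $p$ be the law of $X$. By Jensen's inequality for the concave function $\log$,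
$$\operatorname{Ent}(X)+\mathbb E\log q(X)=\sum_{p(s)>0}p(s)\log\frac{q(s)}{p(s)}\le\log\sum_{p(s)>0}q(s)\le\log q(S).\qquad\square$$

*Example.* Let $X=(y,z)$ be a random pair of *distinct* elements of $\{1,\dots,n\}$, with $q\equiv n^{-2}$ on $S=\{y\ne z\}$. Then $q(S)=1-\frac1n$, and (3) reads $\operatorname{Ent}(X)\le2\log n+\log(1-\frac1n)=\log n(n-1)$, the correct count. Treating $y$ and $z$ as independent would give $2\log n$; the term $\log q(S)\le0$ is the gain from knowing where $X$ can live. This gain is what we want below.

A random vector is *exchangeable* if its law does not change when its coordinates are permuted. For example, a uniformly random ordering of the vertices of a randomly chosen set is exchangeable.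

## 6. From the factor $6$ to the factor $\frac54$

We prove Theorem 3. Assume $H\ge1$. Choose a uniformly random rainbow $K_4$, and then a uniformly random ordering $(x_1,x_2,x_3,x_4)$ of its vertices. This vector is exchangeable and uniform on $24H$ values. Put $\eta_k=\operatorname{Ent}(x_1,\dots,x_k)$, so $\eta_4=\log(24H)$.

**Step 1: bring in the color counts by bounding $\eta_2$.** Given the chosen copy, $x_1x_2$ is a uniformly random one of its six edges, and these have the six different colors. So the color of $x_1x_2$ is uniform on six values. Given that it is $i$, there are at most $2C_i$ possible ordered pairs. By the chain rule,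
$$\eta_2\le\log6+\tfrac16\sum_i\log(2C_i)=\log12+\tfrac16\log\prod_iC_i=\log12+\tfrac12\log g ,$$
that is,
$$2\eta_2\le\log(144\,g). \tag{4}$$

*The plain entropy argument.* The obvious continuation is to bound $\eta_4$ by $2\eta_2$. Given $x_1$, the variables $x_2$ and $x_3$ have the same law, so $\operatorname{Ent}(x_2,x_3\mid x_1)\le2\operatorname{Ent}(x_2\mid x_1)$, which says $\eta_3\le2\eta_2-\eta_1$. Also $\operatorname{Ent}(x_4\mid x_1,x_2,x_3)\le\operatorname{Ent}(x_4)$, which says $\eta_4\le\eta_3+\eta_1$. Together $\eta_4\le2\eta_2$, so $24H\le144g$ and $H\le6g$.

Where is the $6$ lost? Take $\Gamma$ to be one rainbow $K_4$, where $H=g=1$. There $\eta_1=\log4$, $\eta_2=\log12$, $\eta_3=\eta_4=\log24$. Inequality (4) is an equality. The bound $2\eta_2-\eta_1=\log36$ for $\eta_3$ is off by a factor $\frac32$, and the bound $\eta_3+\eta_1=\log96$ for $\eta_4$ is off by a factor $4$. So the whole loss is in the two independence steps, which ignore that the copy is rainbow. We repair both with (3): the rainbow condition restricts the support, and the mass of the allowed set is the gain.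

**Step 2: the edges $x_1x_2$ and $x_1x_3$ have different colors.** The claim is
$$\eta_3\le2\eta_2-\eta_1+\log\tfrac56 . \tag{5}$$
Fix $x_1=x$. Let $p_x$ be the conditional law of $x_2$, which is also that of $x_3$. Let $d_i$ be the $p_x$-mass of the vertices joined to $x$ by an edge of color $i$, so $\sum_{i=1}^6d_i=1$. The pair $(x_2,x_3)$ lies in the set of all $(y,z)$ with $xy,xz$ edges and $c(xy)\ne c(xz)$. Under $p_x\otimes p_x$ this set has mass
$$1-\sum_id_i^2\le1-\tfrac16=\tfrac56,$$
because $\sum d_i^2\ge\frac16(\sum d_i)^2$ by Cauchy–Schwarz. Apply (3) on this set with $q=p_x\otimes p_x$. Both coordinates have law $p_x$, so $-\mathbb E\log q$ is twice the entropy of $p_x$. Averaging over $x$,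
$$\operatorname{Ent}(x_2,x_3\mid x_1)\le2\operatorname{Ent}(x_2\mid x_1)+\log\tfrac56 .$$
The left side is $\eta_3-\eta_1$ and $\operatorname{Ent}(x_2\mid x_1)=\eta_2-\eta_1$, which gives (5).

**Step 3: few vertices complete a triple.** The claim is
$$\eta_4\le\eta_3+\eta_1-\log4 . \tag{6}$$
For distinct $x,y,z$ let
$$N(xyz)=\{w:\{x,y,z,w\}\text{ spans a rainbow }K_4\}.$$
Let $K$ be the vertex set of a rainbow $K_4$. We show that *the sets $N(T)$, for the four triples $T\subset K$, are pairwise disjoint.* A vertex $w\in K$ can lie in $N(T)$ only if $w\notin T$, so only for $T=K\setminus\{w\}$. If a vertex $w\notin K$ were in $N(T)$ and $N(T')$ with $T\ne T'$, the five vertices $K\cup\{w\}$ would contain the three rainbow copies $K$, $T\cup\{w\}$, $T'\cup\{w\}$, against Lemma 5.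

Let $\mu$ be the law of $x_1$, which is also the law of $x_4$. By disjointness, $\sum_{T\subset K}\mu(N(T))\le1$ for every rainbow $K$. Given $K$, the triple $\{x_1,x_2,x_3\}$ is uniform among the four triples of $K$, so
$$\mathbb E\,\mu(N(x_1x_2x_3))\le\tfrac14 .$$
Given $(x_1,x_2,x_3)$, the vertex $x_4$ lies in $N(x_1x_2x_3)$, and $\mu$ is positive at each of its possible values. Apply (3) on the set $N(x_1x_2x_3)$ with $q=\mu$, average, and use Jensen's inequality:
$$\operatorname{Ent}(x_4\mid x_1,x_2,x_3)\le-\mathbb E\log\mu(x_4)+\mathbb E\log\mu(N(x_1x_2x_3))\le\eta_1+\log\tfrac14 .$$
By the chain rule this is (6).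

**Step 4: combine.** From (6), (5) and (4),
$$\log(24H)=\eta_4\le2\eta_2+\log\tfrac56+\log\tfrac14=2\eta_2+\log\tfrac5{24}\le\log\Big(144\,g\cdot\tfrac5{24}\Big)=\log(30\,g).$$
So $H\le\frac{30}{24}g=\frac54g$. Together with Theorem 1 this gives $(3/2)^{1/3}\le\kappa\le\frac54$. $\blacksquare$

Compare with the two graphs we know. For a single rainbow $K_4$, Step 3 recovers the whole lost factor $4$, while Step 2 recovers only $\frac65$ of the lost $\frac32$: there each vertex sees three colors with masses $\frac13$, so the true mass is $\frac23$ instead of $\frac56$. For the $K_8$ of Theorem 1, $\mu$ is uniform on eight vertices. Any triple inside a rainbow copy has exactly two completions (for $a,a',b$ the vertex $b'$ must satisfy $t\notin\{0,s\}$, and symmetrically), so $\mu(N)=\frac14$ and Step 3 has nothing left to gain. In Step 2, given $x_1$, the vertex $x_2$ is in the same cluster with probability $\frac13$ and in the other one with probability $\frac23$, spread evenly over four colors. Then $\sum d_i^2=\frac19+4\cdot\frac1{36}=\frac29$, and the mass is $\frac79<\frac56$. So Step 2 is not tight at the $K_8$.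

## 7. The sharp constant when colors 1 and 2 live on the two sides

Theorem 4 restricts the count to copies shaped like those in the $K_8$. Each vertex then has a known role, and one can arrange that every inequality is tight at the $K_8$.

Assume $F\ge1$. In a counted $K_4$ the color-1 edge $\{a,a'\}$ lies in $A$ and the color-2 edge $\{b,b'\}$ lies in $B$. These edges are disjoint, so the $K_4$ is $\{a,a',b,b'\}$, and its four cross edges carry the colors $3,4,5,6$ once each. Call such tuples $(a,a',b,b')$ *admissible*. There are $4F$ of them. Pick one uniformly, and let
$$h=\operatorname{Ent}(a,a',b,b')=\log(4F).$$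
The law is invariant under $a\leftrightarrow a'$ and under $b\leftrightarrow b'$. Clearly
$$\operatorname{Ent}(a,a')\le\log(2C_1),\qquad\operatorname{Ent}(b,b')\le\log(2C_2). \tag{7}$$

The plan is to bound $h$ from above three times. Two bounds produce $C_1$, $C_2$ and $4\operatorname{Ent}(a,b)$, at the price of negative terms $-2\operatorname{Ent}(a)$ and $-2\operatorname{Ent}(b)$. The third produces $+2\operatorname{Ent}(a)+2\operatorname{Ent}(b)$ and cancels them.

**Step 1: two bounds from complementary types.** We claim
$$h\le\operatorname{Ent}(a,a')+2\operatorname{Ent}(a,b)-2\operatorname{Ent}(a)-1, \tag{8}$$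
$$h\le\operatorname{Ent}(b,b')+2\operatorname{Ent}(a,b)-2\operatorname{Ent}(b)-1. \tag{9}$$
Condition on $(a,a')$. Let the *type* of $b$ be the 2-set $\{c(ab),c(a'b)\}\subset\{3,4,5,6\}$. The type of $b'$ is the complementary 2-set. Let $Z$ be the indicator of "$3$ belongs to the type of $b$", equivalently "$3$ does not belong to the type of $b'$". Given $(a,a')$, $Z$ is a function of $b$ alone and also a function of $b'$ alone. The symmetry $b\leftrightarrow b'$ shows that $3$ is equally likely to be in the type of $b$ and in the type of $b'$, and exactly one of these happens. So $Z$ is a fair bit and $\operatorname{Ent}(Z\mid a,a')=1$. Therefore, with all entropies conditioned on $(a,a')$,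
$$\begin{aligned}\operatorname{Ent}(b,b')&=\operatorname{Ent}(Z)+\operatorname{Ent}(b,b'\mid Z)\le\operatorname{Ent}(Z)+\operatorname{Ent}(b\mid Z)+\operatorname{Ent}(b'\mid Z)\\&=\operatorname{Ent}(b)+\operatorname{Ent}(b')-\operatorname{Ent}(Z)=2\operatorname{Ent}(b)-1,\end{aligned}$$
where we used $\operatorname{Ent}(b\mid Z)=\operatorname{Ent}(b)-\operatorname{Ent}(Z)$, the same for $b'$, and the symmetry once more. Dropping the conditioning on $a'$,
$$\operatorname{Ent}(b,b'\mid a,a')\le2\operatorname{Ent}(b\mid a,a')-1\le2\operatorname{Ent}(b\mid a)-1=2\operatorname{Ent}(a,b)-2\operatorname{Ent}(a)-1 .$$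
Adding $\operatorname{Ent}(a,a')$ gives (8). Exchanging the roles of the two sides gives (9).

**Step 2: a third bound from the mass of admissible tuples.** We claim
$$h\le2\operatorname{Ent}(a)+2\operatorname{Ent}(b)+\log\tfrac38 . \tag{10}$$
Let $\mu$ and $\nu$ be the laws of $a$ and $b$; by symmetry $a'$ has law $\mu$ and $b'$ has law $\nu$. Apply (3) on the set of admissible tuples with $q=\mu\otimes\mu\otimes\nu\otimes\nu$. The first term on the right of (3) is $2\operatorname{Ent}(a)+2\operatorname{Ent}(b)$, so we must show that the $q$-mass of the admissible tuples is at most $\frac38$.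

First fix $a,a'$. For a 2-set $\tau\subset\{3,4,5,6\}$ let $q_\tau$ be the $\nu$-mass of the $b$ for which $ab$ and $a'b$ are edges with two distinct colors forming the set $\tau$. Let $r(a,a')=\sum_\tau q_\tau\le1$. In an admissible tuple $b$ and $b'$ have complementary types, so the mass of the possible $(b,b')$ is at most
$$\sum_\tau q_\tau q_{\tau^c}=2\sum_{\{\tau,\tau^c\}}q_\tau q_{\tau^c}\le\tfrac12\sum_{\{\tau,\tau^c\}}(q_\tau+q_{\tau^c})^2\le\tfrac12r^2\le\tfrac12r .$$
Here the middle sums run over the three complementary pairs, and we used $4uv\le(u+v)^2$ and the fact that a sum of squares of nonnegative numbers is at most the square of their sum.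

It remains to average $r$ over independent $a,a'\sim\mu$. The average $\mathbb E\,r$ is the probability, for independent $a,a'\sim\mu$ and $b\sim\nu$, that $ab$ and $a'b$ are edges with distinct colors in $\{3,4,5,6\}$. For fixed $b$, let $p_j$ be the $\mu$-mass of the $a$ for which $ab$ is an edge of color $j$, $j=3,\dots,6$. The probability is
$$\Big(\sum_jp_j\Big)^2-\sum_jp_j^2\le\tfrac34\Big(\sum_jp_j\Big)^2\le\tfrac34$$
by Cauchy–Schwarz on four terms. So $\mathbb E\,r\le\frac34$, the mass is at most $\frac12\cdot\frac34=\frac38$, and (10) follows.

**Step 3: bring in $C_3,\dots,C_6$.** By the two symmetries, given the chosen $K_4$, the pair $(a,b)$ is a uniformly random one of its four cross edges. So the color of $ab$ is uniform on $\{3,4,5,6\}$. Since $A\cap B=\emptyset$, the edge determines the ordered pair $(a,b)$, so given color $j$ there are at most $C_j$ possibilities. Hence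
$$\operatorname{Ent}(a,b)\le2+\tfrac14\sum_{j=3}^6\log C_j . \tag{11}$$

**Step 4: add up.** Add (8), (9), (10). The terms $\operatorname{Ent}(a)$ and $\operatorname{Ent}(b)$ cancel. With (7) and then (11),
$$3h\le\log(4C_1C_2)+4\operatorname{Ent}(a,b)-2+\log\tfrac38\le\log\Big(4\cdot2^8\cdot\tfrac14\cdot\tfrac38\prod_iC_i\Big)=\log\Big(96\prod_iC_i\Big).$$
Since $3h=\log(64F^3)$, we obtain $F^3\le\frac{96}{64}\prod_iC_i=\frac32\prod_iC_i$.

**Step 5: sharpness.** In the $K_8$ of Theorem 1 every rainbow copy is counted by $F$, so $F=24$ and $F^3=13824=\frac32\cdot9216$. The blow-ups of Theorem 1, Step 3, with the blown-up sides as $A$ and $B$, give equality too. $\blacksquare$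

One can watch each line become an equality at the $K_8$. There $h=\log96$, $\operatorname{Ent}(a)=\operatorname{Ent}(b)=2$, $\operatorname{Ent}(a,a')=\operatorname{Ent}(b,b')=\log12=\log(2C_1)$, and $\operatorname{Ent}(a,b)=4=2+\log4$. The right sides of (8) and (9) are $\log12+8-4-1=\log(12\cdot8)=\log96$, and that of (10) is $8+\log\frac38=\log96$.
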